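# Separable and semi-separable coefficients in bounded cohomology

## From separable to semi-separable coefficients, one degree at a time

Throughout, $\Gamma$ is a discrete group, not assumed countable. Scalars are $\mathbb R$ or $\mathbb C$, and $B_X$ is the closed unit ball of a Banach space $X$.

**Theorem 1.** Let $k\ge 1$ and let $\Gamma$ be a discrete group with $H^k_b(\Gamma;U)=0$ for every separable coefficient module $U$. Then $H^k_b(\Gamma;V)=0$ for every semi-separable coefficient module $V$.

For a class $\mathfrak X$ of Banach $\Gamma$-modules, call $\Gamma$ *$\mathfrak X$-boundedly acyclic* if $H^k_b(\Gamma;V)=0$ for all $k\ge1$ and all $V$ in $\mathfrak X$. Write $\mathfrak X^{\mathrm{sep}}$ for the class of separable coefficient modules and $\mathfrak X^{s}$ for the class of semi-separable ones.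

**Corollary 2.** A discrete group is $\mathfrak X^{\mathrm{sep}}$-boundedly acyclic if and only if it is $\mathfrak X^{s}$-boundedly acyclic.

One direction of Corollary 2 is immediate: a separable module is semi-separable (embed it in itself by the identity). The other direction is Theorem 1 applied in every degree. Whether it holds is asked, as an open question, in Elena Bogliolo, "Bounded cohomology and scl of verbal wreath products", arXiv:2501.07438 (2025).

In plain words: a semi-separable module $V$ may be huge, but it injects into a separable module $U$ by a map that respects the weak-* topologies. If separable modules carry no bounded cohomology in degree $k$, does $V$ inherit this? The theorem says yes, and it uses only degree $k$ to conclude in degree $k$. After its proof we shall see that the same argument computes the optimal norm of a primitive, for a class larger than $\mathfrak X^{s}$ (Theorem 7).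

## Coefficient modules, dual morphisms, bounded cochains

**Definition (modules).** A *Banach $\Gamma$-module* is a Banach space on which $\Gamma$ acts by linear isometries. A *coefficient $\Gamma$-module* is a Banach $\Gamma$-module $V=(V^\flat)^*$ that is the dual of a Banach $\Gamma$-module $V^\flat$, with the contragredient action $\langle gv,x\rangle=\langle v,g^{-1}x\rangle$. It is *separable* if $V$ itself is separable in its norm.

The predual is part of the data, so $V$ has a weak-* topology. Each $g\in\Gamma$ acts weak-* continuously, because it acts as the adjoint of $g^{-1}$ on $V^\flat$. For countable $\Gamma$, $\ell^1(\Gamma)=c_0(\Gamma)^*$ and $\ell^2(\Gamma)$ are separable coefficient modules. For infinite $\Gamma$, $\ell^\infty(\Gamma)=\ell^1(\Gamma)^*$ is a coefficient module that is not separable.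

**Definition (morphisms).** A *$\Gamma$-morphism* is a bounded $\Gamma$-equivariant linear map. A *dual $\Gamma$-morphism* between coefficient modules is a $\Gamma$-morphism that is weak-* continuous.

Weak-* continuity is a real condition. Let $\Gamma$ act trivially and let $\lambda\colon\ell^\infty(\mathbb N)\to\mathbb R$ be the limit along a non-principal ultrafilter. The sequence $e_1+\dots+e_n$ converges weak-* to the constant $1$, while $\lambda(e_1+\dots+e_n)=0$ and $\lambda(1)=1$. So $\lambda$ is a $\Gamma$-morphism but not a dual one.

**Definition (semi-separable).** A coefficient module $V$ is *semi-separable* if there are a separable coefficient module $U$ and an injective dual $\Gamma$-morphism $i\colon V\to U$.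

Two examples to keep in mind:

1. $V=\ell^\infty(\mathbb N)$ with trivial action, $U=\ell^2(\mathbb N)$, $i(v)=(2^{-n}v_n)_n$. This is the adjoint of $\ell^2\to\ell^1$, $x\mapsto(2^{-n}x_n)_n$.
2. Let $\Gamma$ act by measure-preserving transformations on $[0,1]$ with Lebesgue measure $\mu$, for instance $\mathbb Z$ by an irrational rotation. Take $V=L^\infty(\mu)=L^1(\mu)^*$, $U=L^2(\mu)$ and $i$ the inclusion, which is the adjoint of the inclusion $L^2\to L^1$. Here $V$ is not separable: the indicator functions of $[0,t]$, $0<t\le1$, are pairwise at distance $1$.

**Lemma 3 (dual morphisms are adjoints).** Let $j\colon V\to U$ be a dual morphism. There is a bounded $\Gamma$-equivariant operator $T\colon U^\flat\to V^\flat$ with $j=T^*$ and $\|T\|=\|j\|$.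

*Proof.* For $x\in U^\flat$ the functional $v\mapsto\langle jv,x\rangle$ is weak-* continuous on $V$, so it is evaluation at a unique element $Tx\in V^\flat$. Then $T$ is linear, and $\|Tx\|=\sup_{v\in B_V}|\langle jv,x\rangle|\le\|j\|\,\|x\|$. So $T$ is bounded, $j=T^*$, and $\|T\|=\|T^*\|=\|j\|$. For equivariance,
$$\langle v,Tgx\rangle=\langle jv,gx\rangle=\langle g^{-1}jv,x\rangle=\langle jg^{-1}v,x\rangle=\langle g^{-1}v,Tx\rangle=\langle v,gTx\rangle$$
for all $v\in V$. $\square$

**Bounded cohomology.** Put $C^k_b(\Gamma;V)=\ell^\infty(\Gamma^k,V)$ with the sup norm (so $C^0_b=V$), and
$$(\delta f)(g_1,\dots,g_{k+1})=g_1f(g_2,\dots,g_{k+1})+\sum_{i=1}^{k}(-1)^if(\dots,g_ig_{i+1},\dots)+(-1)^{k+1}f(g_1,\dots,g_k).$$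
This complex computes $H^*_b(\Gamma;V)$. For $v\in C^0_b$ the formula reads $(\delta v)(g)=gv-v$.

Each value of $\delta f$ is a finite sum of values of $f$, up to sign and the action of a group element. Since group elements act weak-* continuously, two facts follow for coefficient modules:

$$\text{if } f_\alpha\to f \text{ pointwise weak-*, then } \delta f_\alpha\to\delta f\text{ pointwise weak-*;}\tag{1}$$
$$\delta(j\circ f)=j\circ\delta f\text{ for every }\Gamma\text{-morphism } j.\tag{2}$$

We write $jf$ for $j\circ f$. The main bookkeeping device is the smallest norm of a primitive.

**Definition (primitive norm).** For $k\ge1$ and $z\in C^k_b(\Gamma;V)$,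
$$p_V(z)=\inf\{\|c\|_\infty: c\in C^{k-1}_b(\Gamma;V),\ \delta c=z\}\in[0,\infty],\qquad\inf\emptyset=\infty.$$

So $p_V(z)<\infty$ exactly when $z$ is a coboundary of a bounded cochain. If $j\colon V\to W$ is a contractive $\Gamma$-morphism and $\delta c=z$, then $\delta(jc)=jz$ by (2) and $\|jc\|_\infty\le\|c\|_\infty$. Hence
$$p_W(jz)\le p_V(z).\tag{3}$$

## Bounded sequences, and degree one over a Hilbert space

**Trivial action on $\ell^\infty(\mathbb N)$.** Suppose $H^k_b(\Gamma;\mathbb R)=0$ and let $z\in C^k_b(\Gamma;\ell^\infty(\mathbb N))$ be a cocycle, with coordinates $z_n$. Each $z_n$ is a bounded real cocycle with $\|z_n\|_\infty\le\|z\|_\infty$, so $z_n=\delta c_n$ for some bounded $c_n$. To assemble the $c_n$ into an $\ell^\infty$-valued cochain we need $\sup_n\|c_n\|_\infty<\infty$. The open mapping theorem supplies this: $\delta\colon C^{k-1}_b(\Gamma;\mathbb R)\to Z^k_b(\Gamma;\mathbb R)$ is a bounded surjection onto the closed subspace of cocycles, so there is a constant $C$ such that every cocycle has a primitive of norm at most $C$ times its own. Choose the $c_n$ this way and put $c=(c_n)_n$. Then $\delta c=z$.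

So for this module everything depends on one *uniform bound on primitives*.

**Degree one, $U$ a separable Hilbert space.** Let $i\colon V\to U$ be an injective dual morphism into a Hilbert space with an isometric linear action, as in the example $L^\infty\subset L^2$. Let $z\colon\Gamma\to V$ be a bounded cocycle, so $z(gh)=gz(h)+z(g)$. The affine isometric action $g\cdot u=gu+iz(g)$ on $U$ permutes the bounded set $A=iz(\Gamma)$, since $g\cdot iz(h)=iz(gh)$. A bounded nonempty set in a Hilbert space has a unique circumcentre, and the circumcentre lies in the closed convex hull of the set. So the circumcentre $u$ of $A$ is fixed by the affine action.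

Where does $u$ lie? The set $\|z\|_\infty\, i(B_V)$ is convex, contains $A$, and is weak-* compact as the image of a weak-* compact set. So it is norm closed, and it contains $u$. Write $u=iv$ with $\|v\|\le\|z\|_\infty$. From $gu+iz(g)=u$ and injectivity, $z(g)=v-gv$, that is, $z=\delta(-v)$.

So in this case the primitive came out in $i(V)$ without further effort, because a canonical point of a convex set was available. This used the geometry of Hilbert space and the fact that in degree one a primitive is a single vector. In general there is no such canonical point. What survives is the role of $i(B_V)$ as a weak-* compact convex subset of $U$.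

## Why a primitive in $U$ is not a primitive in $V$

Here is the first thing to try in general. Let $z\in C^k_b(\Gamma;V)$ be a cocycle. Then $iz$ is a bounded cocycle in the separable module $U$, so $iz=\delta c$ with $c\colon\Gamma^{k-1}\to U$ bounded. If $c$ took values in $i(MB_V)$ for some finite $M$, we could pull it back and be done.

But nothing forces $c$ into $i(V)$. Take $k=1$, $z=0$ and example 1. Every $u\in\ell^2$ is then a primitive of $iz=0$, and $u=(n2^{-n})_n$ is not in $i(\ell^\infty)$. Of course $0$ is a better primitive here, so the problem is to correct $c$ by a cocycle of degree $k-1$.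

The usual tool for such corrections is the long exact sequence of $0\to V\to U\to U/i(V)\to0$. It is not available: if $i(V)$ were norm closed in $U$, then $i$ would be an isomorphism onto its image by the open mapping theorem, and $V$ would be separable. So in every case of interest $i(V)$ is not closed and $U/i(V)$ is not a Banach space.

A second attempt is to approximate. The set $i(B_V)$ is weak-* compact, hence norm closed, so
$$i(B_V)=\bigcap_{\varepsilon>0}\big(i(B_V)+\varepsilon B_U\big).\tag{4}$$
Suppose each set $i(B_V)+\varepsilon B_U$ is the unit ball of an equivalent dual norm on $U$, giving a separable coefficient module $U_\varepsilon$ (this is proved below). By hypothesis $iz$ has a primitive in $U_\varepsilon$ with values in a multiple $m\,(i(B_V)+\varepsilon B_U)$, and we would like to let $\varepsilon\to0$. This works if $m$ stays bounded. What we know a priori is only this: a primitive $c$ for the original norm satisfies $\|c(x)\|_{U_\varepsilon}\le\varepsilon^{-1}\|c(x)\|_U$, which places its values in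
$$\varepsilon^{-1}\|c\|_\infty\, i(B_V)+\|c\|_\infty B_U .$$
The error term $\|c\|_\infty B_U$ does not shrink. The open mapping theorem, applied to each $U_\varepsilon$ separately, gives a constant for each $\varepsilon$, with no control as $\varepsilon\to0$. What is missing is precisely uniformity in $\varepsilon$.

The way out uses the fact that the hypothesis concerns *all* separable modules. If the bounds blew up along a sequence $\varepsilon_n$, one could put all the $U_{\varepsilon_n}$ into a single separable module, an $\ell^2$-sum, and a single bounded primitive there would bound all of them at once, with controlled weights. The next three sections carry this out: renorming, gluing, limit.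

## Dual norms with unit ball $j(B_V)+\varepsilon B_U$

This step turns the sets in (4) into unit balls of honest separable coefficient modules. Injectivity is not needed, and we shall later want the lemma without it.

**Lemma 4 (renorming).** Let $j=T^*\colon V\to U$ be a dual morphism, $U$ a separable coefficient module, $\varepsilon>0$. Let $U^\flat_\varepsilon$ be $U^\flat$ with the norm
$$\|x\|_\varepsilon=\|Tx\|+\varepsilon\|x\|,$$
and let $U_\varepsilon$ be its dual. Then $U_\varepsilon$ is a separable coefficient module. It is the same vector space as $U$, with the same action, the same weak-* topology and an equivalent norm. Its unit ball is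
$$B_{U_\varepsilon}=j(B_V)+\varepsilon B_U .$$
In particular $j\colon V\to U_\varepsilon$ is a contractive dual morphism.

*Proof.* We have $\varepsilon\|x\|\le\|x\|_\varepsilon\le(\|T\|+\varepsilon)\|x\|$. So $U^\flat_\varepsilon$ is a Banach space with the same bounded functionals as $U^\flat$, and the dual norms satisfy
$$(\|T\|+\varepsilon)^{-1}\|u\|_U\le\|u\|_{U_\varepsilon}\le\varepsilon^{-1}\|u\|_U .$$
Hence $U_\varepsilon$ equals $U$ as a vector space, with an equivalent norm, and it is separable. The weak-* topology is that of pointwise convergence on the vector space $U^\flat$, so it has not changed. Since $T$ is equivariant and $\Gamma$ acts isometrically on $V^\flat$ and $U^\flat$, we get $\|gx\|_\varepsilon=\|gTx\|+\varepsilon\|gx\|=\|x\|_\varepsilon$. So $U^\flat_\varepsilon$ is a Banach $\Gamma$-module and $U_\varepsilon$ is its dual with the same contragredient action.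

For the ball, let $K=j(B_V)+\varepsilon B_U$. The set $B_V$ is weak-* compact by Banach–Alaoglu, so $j(B_V)$ is too, and $K$ is weak-* compact as a sum of two weak-* compact sets. It is also convex. For $x\in U^\flat$,
$$\sup_{u\in K}\mathrm{Re}\,\langle u,x\rangle=\sup_{v\in B_V}\mathrm{Re}\,\langle v,Tx\rangle+\varepsilon\sup_{u\in B_U}\mathrm{Re}\,\langle u,x\rangle=\|Tx\|+\varepsilon\|x\|=\|x\|_\varepsilon .$$
So every $u\in K$ satisfies $\mathrm{Re}\,\langle u,x\rangle\le\|x\|_\varepsilon$ for all $x$. Conversely, if $u\notin K$, then Hahn–Banach separation in the weak-* topology, whose continuous functionals are the elements of $U^\flat$, gives $x$ with $\mathrm{Re}\,\langle u,x\rangle>\sup_K\mathrm{Re}\,\langle\cdot,x\rangle=\|x\|_\varepsilon$. Therefore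
$$K=\{u:\mathrm{Re}\,\langle u,x\rangle\le\|x\|_\varepsilon\ \text{for all }x\}=B_{U_\varepsilon},$$
the last equality because $x$ may be multiplied by scalars of modulus one. Finally $j(B_V)\subseteq B_{U_\varepsilon}$, so $j$ is contractive into $U_\varepsilon$. It is weak-* continuous and equivariant because neither the weak-* topology nor the action changed. $\square$

*Example.* For $L^\infty(\mu)\subset L^2(\mu)$ the predual norm is $\|x\|_1+\varepsilon\|x\|_2$. The $L^2$-nearest point to $f$ in $B_{L^\infty}$ is found by truncating pointwise, at distance $\|(|f|-1)_+\|_2$. So the unit ball of $U_\varepsilon$ is $\{f:\|(|f|-1)_+\|_2\le\varepsilon\}$. The intersection over all $\varepsilon>0$ is $\{|f|\le1\text{ a.e.}\}$, as (4) says.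

## Gluing countably many separable modules

This step builds one separable module out of a sequence of them, without losing weak-* continuity.

**Lemma 5 ($\ell^2$-sums).** Let $W_n$ ($n\ge1$) be separable coefficient modules. Then $W=\big(\bigoplus_nW_n\big)_{\ell^2}$ with the coordinatewise action is a separable coefficient module, and the coordinate projections $\pi_n\colon W\to W_n$ are contractive $\Gamma$-morphisms. If $j_n\colon V\to W_n$ are contractive dual morphisms, then $Jv=(2^{-n}j_nv)_n$ defines a contractive dual morphism $J\colon V\to W$.

*Proof.* $W$ is the dual of the Banach $\Gamma$-module $W^\flat=\big(\bigoplus_nW_n^\flat\big)_{\ell^2}$, with pairing $\sum_n\langle w_n,x_n\rangle$, and the dual action is coordinatewise. Finitely supported sequences with entries in countable dense subsets of the $W_n$ form a countable dense subset of $W$. The statement on $\pi_n$ is clear.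

Write $j_n=T_n^*$ with $\|T_n\|\le1$ (Lemma 3) and set $S(x)=\sum_n2^{-n}T_nx_n$ for $x=(x_n)\in W^\flat$. By Cauchy–Schwarz,
$$\sum_n2^{-n}\|T_nx_n\|\le\Big(\sum_n4^{-n}\Big)^{1/2}\Big(\sum_n\|x_n\|^2\Big)^{1/2}\le\|x\|,$$
so $S\colon W^\flat\to V^\flat$ is well defined and contractive. Its adjoint is $J$, since $\langle v,Sx\rangle=\sum_n\langle2^{-n}j_nv,x_n\rangle$. So $J$ is contractive and weak-* continuous, and it is equivariant because each $j_n$ is. $\square$

The weights $2^{-n}$ are there so that $Jv$ is square-summable. An unweighted $\ell^\infty$-sum would not need them, but it is not separable as soon as infinitely many $W_n$ are nonzero. The price is a factor $2^n$ in the $n$-th coordinate. This is harmless, since we shall let the bounds to be contradicted grow like $4^n$.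

## Weak-* limits of primitives

This step carries out $\varepsilon\to0$, once a uniform bound is available.

**Lemma 6 (passing to the limit).** Let $j\colon V\to U$ be a dual morphism with $U$ a separable coefficient module. Let $z\in C^k_b(\Gamma;V)$ with $k\ge1$, and let $0\le M<\infty$ satisfy $p_{U_\varepsilon}(jz)\le M$ for all $\varepsilon>0$. Then there is $\tilde c\in C^{k-1}_b(\Gamma;V)$ with $\|\tilde c\|_\infty\le M$ and $j(\delta\tilde c-z)=0$.

*Proof.* **Step 1: approximate primitives.** For $n\ge1$ we have $p_{U_{1/n}}(jz)\le M<M+\frac1n$. So there is $c_n\colon\Gamma^{k-1}\to U$ with $\delta c_n=jz$ and $\|c_n(x)\|_{U_{1/n}}\le M+\frac1n$ for all $x$. By Lemma 4 its values lie in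
$$K_n=\big(M+\tfrac1n\big)\big(j(B_V)+\tfrac1nB_U\big).$$
Each $K_n$ is weak-* compact. The sets decrease with $n$: as $n$ grows, the sets $j(B_V)+\frac1nB_U$ shrink, the factor $M+\frac1n$ shrinks, and for a convex set $A$ containing $0$ we have $sA\subseteq tA$ when $0\le s\le t$.

**Step 2: a limit cochain.** All $c_n$ lie in $\prod_{x\in\Gamma^{k-1}}K_1$, which is compact for the product of the weak-* topologies by Tychonoff. So a subnet of $(c_n)$ converges pointwise weak-* to some $c\colon\Gamma^{k-1}\to U$. (We take nets because $\Gamma^{k-1}$ may be uncountable.) For fixed $m$, the values of $c_n$ lie in $K_m$ for all $n\ge m$, and $K_m$ is weak-* closed. So $c$ has values in $\bigcap_mK_m$. By (1), $\delta c=jz$.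

**Step 3: the limit has values in $Mj(B_V)$.** A point of $K_n$ has the form $(M+\frac1n)(jv+\frac1nu)$ with $v\in B_V$, $u\in B_U$. Its norm distance in $U$ to $Mjv$ is at most $\frac1n\|j\|+\frac1n(M+\frac1n)$. Thus a point of $\bigcap_nK_n$ is at distance $0$ from $Mj(B_V)$. The latter set is weak-* compact, hence weak-* closed, hence norm closed. So $\bigcap_nK_n\subseteq Mj(B_V)$.

**Step 4: lift to $V$.** For each $x\in\Gamma^{k-1}$ choose $\tilde c(x)\in MB_V$ with $j\tilde c(x)=c(x)$. Then $\|\tilde c\|_\infty\le M$, and by (2) $j\,\delta\tilde c=\delta(j\tilde c)=\delta c=jz$. $\square$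

## Uniformity in $\varepsilon$, and the proof of Theorem 1

Let $i\colon V\to U$ be an injective dual morphism with $U$ separable, and let $z\in C^k_b(\Gamma;V)$ be a cocycle. For $\varepsilon>0$ put $m(\varepsilon)=p_{U_\varepsilon}(iz)$. By Lemma 4, $U_\varepsilon$ is a separable coefficient module. Since $iz$ is a bounded cocycle in it, the hypothesis gives $m(\varepsilon)<\infty$.

**Step 1: $M:=\sup_{\varepsilon>0}m(\varepsilon)$ is finite.** This is the uniform bound whose absence stopped the naive argument. Suppose $M=\infty$ and choose $\varepsilon_n>0$ with $m(\varepsilon_n)>4^n$ for each $n\ge1$. By Lemma 4 the maps $i\colon V\to U_{\varepsilon_n}$ are contractive dual morphisms, so Lemma 5 gives a separable coefficient module and a dual morphism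
$$W=\Big(\bigoplus_nU_{\varepsilon_n}\Big)_{\ell^2},\qquad J\colon V\to W,\quad Jv=(2^{-n}iv)_n .$$
Now $Jz$ is a bounded cocycle in $W$. By hypothesis, applied to $W$, there is $c\in C^{k-1}_b(\Gamma;W)$ with $\delta c=Jz$. Reading off the $n$-th coordinate, $\delta(\pi_nc)=2^{-n}iz$, so $2^n\pi_nc$ is a primitive of $iz$ in $U_{\varepsilon_n}$, of norm at most $2^n\|c\|_\infty$. Hence
$$4^n<m(\varepsilon_n)\le2^n\|c\|_\infty\qquad\text{for every }n,$$
that is, $2^n<\|c\|_\infty$ for every $n$. This is a contradiction.

**Step 2: pull the primitive back.** By Lemma 6 there is $\tilde c\in C^{k-1}_b(\Gamma;V)$ with $i(\delta\tilde c-z)=0$. Since $i$ is injective, $\delta\tilde c=z$. As $z$ was arbitrary, $H^k_b(\Gamma;V)=0$. $\blacksquare$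

Injectivity of $i$ was used only in the last two lines. Without it, the argument still gives a primitive modulo $\ker i$, of controlled norm. This suggests using many dual morphisms at once.

## Residually separable modules and the norm of a primitive

**Definition (residually separable).** A coefficient module $V$ is *residually separable* if the dual morphisms from $V$ to separable coefficient modules separate the points of $V$.

A semi-separable module is residually separable: the single injective $i$ separates points. The converse fails. Let $I$ be uncountable and $V=\ell^\infty(I)=\ell^1(I)^*$ with trivial action. The coordinates $V\to\mathbb R$ (or $\mathbb C$) are dual morphisms and separate points. Suppose $j=T^*\colon V\to U$ were an injective dual morphism with $U$ separable. Since $T^*$ is injective, $T\colon U^\flat\to\ell^1(I)$ has dense image by Hahn–Banach. But $U^\flat$ is separable because its dual is, and $\ell^1(I)$ is not separable, since its unit vectors are pairwise at distance $2$. So $\ell^\infty(I)$ is residually separable and not semi-separable.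

The next theorem holds for every discrete group $\Gamma$, with no vanishing hypothesis.

**Theorem 7 (separable modules detect bounded cohomology).** Let $V$ be residually separable, $k\ge1$ and $z\in C^k_b(\Gamma;V)$. Then
$$p_V(z)=\sup_j\,p_W(jz),\tag{5}$$
where the supremum is over all contractive dual morphisms $j\colon V\to W$ to separable coefficient modules. If $p_V(z)<\infty$, the infimum defining it is attained. Moreover $p_V(z)<\infty$ as soon as every $jz$ is a coboundary of a bounded cochain. Consequently, a class $\alpha\in H^k_b(\Gamma;V)$ is zero if and only if $j_*\alpha=0$ for every dual morphism $j$ from $V$ to a separable coefficient module.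

*Proof.* The inequality $\ge$ in (5) is (3). If some $jz$ is not a coboundary of a bounded cochain, then $p_W(jz)=\infty$ and both sides of (5) are $\infty$. So assume from now on that every $p_W(jz)$ is finite, and put $M=\sup_jp_W(jz)$.

**Step 1: $M<\infty$.** This is the gluing argument again, now over varying morphisms. Otherwise choose contractive dual morphisms $j_n\colon V\to W_n$ with $p_{W_n}(j_nz)>4^n$ and form the contractive dual morphism $J=(2^{-n}j_n)_n\colon V\to W$ into the $\ell^2$-sum (Lemma 5). By assumption $Jz=\delta c$ with $c$ bounded. Then $2^n\pi_nc$ is a primitive of $j_nz$, so $4^n<p_{W_n}(j_nz)\le2^n\|c\|_\infty$ for all $n$, a contradiction.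

**Step 2: a directed family of kernels.** The purpose is to index approximate primitives by what they are allowed to miss. Let $\mathcal N$ be the set of kernels of contractive dual morphisms from $V$ to separable coefficient modules. It is nonempty (the zero map gives $V$). If $j,j'$ are two such morphisms, into $W$ and $W'$, then $\frac1{\sqrt2}(j,j')\colon V\to W\oplus_2W'$ is again one, because $\frac12(\|jv\|^2+\|j'v\|^2)\le\|v\|^2$. Its kernel is $\ker j\cap\ker j'$. So $\mathcal N$ is closed under finite intersections and is directed by reverse inclusion. Every dual morphism is a scalar multiple of a contractive one, so residual separability says $\bigcap\mathcal N=0$. For each $N\in\mathcal N$ fix a contractive dual morphism $j_N\colon V\to U_N$ with kernel $N$ and $U_N$ separable. (A separable Banach space has at most the cardinality of the continuum, so up to isomorphism the candidates form a set, and the choice is legitimate.)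

**Step 3: primitives modulo $N$.** For every $\varepsilon>0$, Lemma 4 makes $j_N\colon V\to(U_N)_\varepsilon$ a contractive dual morphism to a separable coefficient module. It is therefore one of the morphisms in the supremum, and $p_{(U_N)_\varepsilon}(j_Nz)\le M$. Lemma 6 gives $\tilde c_N\colon\Gamma^{k-1}\to MB_V$ such that $\delta\tilde c_N-z$ has values in $\ker j_N=N$.

**Step 4: the limit over $\mathcal N$.** By Tychonoff and Banach–Alaoglu, a subnet of $(\tilde c_N)_{N\in\mathcal N}$ converges pointwise weak-* to some $\tilde c\colon\Gamma^{k-1}\to MB_V$. Fix $N_0\in\mathcal N$. For $N\subseteq N_0$, hence eventually along the subnet, the values of $\delta\tilde c_N-z$ lie in $N_0$. As the kernel of a weak-* continuous map, $N_0$ is weak-* closed. By (1), the values of $\delta\tilde c-z$ lie in $N_0$. Since $N_0$ was arbitrary and $\bigcap\mathcal N=0$, we get $\delta\tilde c=z$, with $\|\tilde c\|_\infty\le M$.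

**Step 5: conclusions.** So $p_V(z)\le M<\infty$ whenever every $jz$ is a coboundary of a bounded cochain. With (3) this gives (5). If $p_V(z)<\infty$, then by (3) every $p_W(jz)$ is finite, so the construction applies with $M=p_V(z)$, and $\tilde c$ attains the infimum. For the last statement, let $z$ be a cocycle representing $\alpha$. If $\alpha=0$ then all $j_*\alpha=0$ by (2). If $j_*\alpha=0$ for all dual morphisms $j$ to separable modules, then in particular for all contractive ones, so every $jz$ is a coboundary of a bounded cochain, $p_V(z)<\infty$ and $\alpha=0$. $\square$

## One constant for all residually separable modules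

**Corollary 8.** Let $k\ge1$ and let $H^k_b(\Gamma;U)=0$ for all separable coefficient modules $U$. Then $H^k_b(\Gamma;V)=0$ for all residually separable $V$. Moreover the constant
$$C_k=\sup\{p_U(z):U\text{ separable coefficient module},\ z\in C^k_b(\Gamma;U),\ \delta z=0,\ \|z\|_\infty\le1\}$$
is finite. For every residually separable $V$, every cocycle $z\in C^k_b(\Gamma;V)$ equals $\delta c$ with $\|c\|_\infty\le C_k\|z\|_\infty$, and the optimal constant for the residually separable class (or for the semi-separable class) is exactly $C_k$.

*Proof.* **Step 1: vanishing.** If $z$ is a cocycle in $V$, every $jz$ is a bounded cocycle in a separable module, hence a coboundary of a bounded cochain. The last statement of Theorem 7 gives the claim.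

**Step 2: $C_k<\infty$.** Suppose not, and take cocycles $z_n$ in separable $W_n$ with $\|z_n\|_\infty\le1$ and $p_{W_n}(z_n)>4^n$. Then $(2^{-n}z_n)_n$ is a cocycle with values in the $\ell^2$-sum $W$, of norm at most $(\sum_n4^{-n})^{1/2}\le1$. By hypothesis it equals $\delta c$ with $c\in C^{k-1}_b(\Gamma;W)$. Then $2^n\pi_nc$ is a primitive of $z_n$, so $4^n<2^n\|c\|_\infty$ for all $n$, a contradiction.

**Step 3: the bound and its optimality.** Let $V$ be residually separable and $z$ a cocycle with $\|z\|_\infty\le1$. For contractive $j$ we have $\|jz\|_\infty\le1$, so $p_W(jz)\le C_k$. By (5), $p_V(z)\le C_k$, and by Theorem 7 the infimum is attained: $z=\delta c$ with $\|c\|_\infty\le C_k$. A general $z\ne0$ is scaled to norm $1$, and $z=0$ has primitive $0$. No smaller constant serves for the residually separable or the semi-separable class, since both contain all separable modules, and $C_k$ is already a supremum over those. $\square$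

## Residually separable modules as submodules of products

Lemma 4 also describes the class. Given separable coefficient modules $U_a$, their $\ell^\infty$-product $\prod_a^{\ell^\infty}U_a$ consists of the bounded families, with the sup norm. It is the dual of the $\ell^1$-sum of the preduals, and so a coefficient module.

**Proposition 9.** A coefficient module $V$ is residually separable if and only if it is isomorphic, isometrically and weak-* homeomorphically, to a weak-* closed $\Gamma$-submodule of an $\ell^\infty$-product of separable coefficient modules (viewed as the dual of the $\ell^1$-sum of the preduals).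

*Proof.* **"If".** Compose the isomorphism with the coordinate projections. These are equivariant, bounded and weak-* continuous, so the compositions are dual morphisms to separable modules, and they separate points.

**"Only if", Step 1: the map.** Let $\mathcal N$ and $j_N\colon V\to U_N$, $N\in\mathcal N$, be as in Step 2 of the proof of Theorem 7, with $j_N=T_N^*$. Let
$$P=\prod^{\ell^\infty}_{N\in\mathcal N,\ n\ge1}(U_N)_{1/n},\qquad\Phi\colon V\to P,\quad\Phi(v)=(j_Nv)_{N,n}.$$
By Lemma 4 each coordinate is contractive, so $\Phi$ is a contractive $\Gamma$-morphism. It is the adjoint of $S\colon P^\flat\to V^\flat$, $S\big((x_{N,n})\big)=\sum T_Nx_{N,n}$. This sum converges absolutely on the $\ell^1$-sum since $\|T_Nx\|\le\|x\|_{1/n}$ for the norm of the $(N,n)$-th predual. So $\Phi$ is a contractive dual morphism.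

**Step 2: $\Phi$ is isometric.** Suppose $\|\Phi(v)\|\le1$. By Lemma 4, for each $N$,
$$j_Nv\in\bigcap_n\Big(j_N(B_V)+\tfrac1nB_{U_N}\Big)=j_N(B_V),$$
because $j_N(B_V)$ is norm closed. So there is $b\in B_V$ with $b-v\in\ker j_N=N$. That is, $B_V\cap(v+N)$ is nonempty. It is weak-* compact, since $N$ is weak-* closed. The family of these sets is directed downwards, since $\mathcal N$ is closed under finite intersections. So there is a point $b$ in all of them. Then $b-v\in\bigcap\mathcal N=0$, so $v=b\in B_V$. Thus $\|\Phi(v)\|\le1$ implies $\|v\|\le1$, and by scaling $\|v\|\le\|\Phi(v)\|$ for all $v$. Together with contractivity, $\Phi$ is isometric.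

**Step 3: weak-* closed image, weak-* homeomorphism.** Since $\Phi=S^*$ is bounded below, $S$ is surjective by the closed range theorem. Every functional on $P^\flat$ vanishing on $\ker S$ then factors through $S$, boundedly by the open mapping theorem. So $\Phi(V)$ is the annihilator of $\ker S$, which is weak-* closed, and it is a $\Gamma$-submodule because $\Phi$ is equivariant. For the inverse, let $x\in V^\flat$ and write $x=Sp$ with $p\in P^\flat$. For $y=\Phi(v)$ we have $\langle v,x\rangle=\langle v,Sp\rangle=\langle y,p\rangle$, which depends weak-* continuously on $y$. So $\Phi^{-1}\colon\Phi(V)\to V$ is weak-* continuous. $\square$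

## Coefficients that separable modules do not see

Some separability condition is needed in these results: Theorem 1 does not extend to all coefficient modules. This relies on two cited theorems, which play no role in the proofs above.

Johnson (*Cohomology in Banach algebras*, Mem. AMS 127, 1972) proved that if $H^1_b(\Gamma;E^*)=0$ for all Banach $\Gamma$-modules $E$, then $\Gamma$ is amenable. Monod (*Lamplighters and the bounded cohomology of Thompson's group*, GAFA 2022) proved that $G\wr\mathbb Z$ is $\mathfrak X^{\mathrm{sep}}$-boundedly acyclic for every group $G$.

Take $G$ non-amenable and $\Gamma=G\wr\mathbb Z$. Since $\Gamma$ contains $G$ and subgroups of amenable groups are amenable, $\Gamma$ is not amenable. By Johnson's theorem there is a Banach $\Gamma$-module $E$ with $H^1_b(\Gamma;E^*)\ne0$, although $H^1_b(\Gamma;U)=0$ for every separable coefficient module $U$. By Corollary 8, such a coefficient module $E^*$ is not residually separable: some nonzero vector of $E^*$ is killed by every dual morphism to a separable coefficient module.
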